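# A colouring of pairs that takes every value on every copy: the generic equivalence relation on edges has no finite big Ramsey degrees

## 1. Three theorems on generic equivalence relations

Let $\mathbf M$ be the Fraïssé limit of the class $\mathcal K$ of all finite sets equipped with an equivalence relation on their 2-element subsets. (Section 2 spells this out as a class of structures with one quaternary relation.)

**Theorem 1.** Let $\mathbf A$ be a finite substructure of $\mathbf M$ with $|A|\ge 2$. There is a colouring $\chi\colon \mathrm{Emb}(\mathbf A,\mathbf M)\to\{1,2,3,\dots\}$ such that for every embedding $f\colon\mathbf M\to\mathbf M$, the restriction of $\chi$ to $\mathrm{Emb}(\mathbf A,f(\mathbf M))$ attains every value $N\ge 1$. Hence $\mathbf M\not\longrightarrow(\mathbf M)^{\mathbf A}_{D+1,D}$ for every $D\in\omega$, so $\mathbf A$ has no big Ramsey degree in $\mathbf M$. In particular, $\mathbf M$ does not have finite big Ramsey degrees.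

Two companions go with it.

**Theorem 2.** A nonempty finite substructure $\mathbf A$ of $\mathbf M$ has a big Ramsey degree in $\mathbf M$ if and only if $|A|=1$, and then the degree is $1$.

**Theorem 3.** Let $u\ge 2$ and let $\mathbf M_u$ be the generic equivalence relation on $u$-element subsets, that is, the Fraïssé limit of the class of finite sets with an equivalence relation on their $u$-element subsets. The conclusion of Theorem 1 holds for $\mathbf M_u$ and every finite substructure $\mathbf A$ of $\mathbf M_u$ with $|A|\ge u$.

The question that these theorems answer, whether $\mathbf M$ has finite big Ramsey degrees, comes from Jan Hubička, Matěj Konečný, Stevo Todorcevic, Andy Zucker, "On Big Ramsey degrees of universal $\omega$-edge-labeled hypergraphs", arXiv:2505.22561 (2025).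

Here is what Theorem 1 says in plain words for two points. Picture $\mathbf M$ as the complete graph on $\omega$, with its edges partitioned into infinitely many classes in the most generic way. A copy of $\mathbf M$ inside itself is a set of vertices on which the induced partition looks again like all of $\mathbf M$. We may colour the edges with positive integers so that, whatever copy an adversary selects, every positive integer is still present as a colour. This is stronger than "infinitely many colours remain on every copy", and Section 5 will show that the difference matters.

## 2. Equivalence relations on pairs, labels, and the extension property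

Let $L$ be a relational language with a single quaternary relation $R$, and let $\mathcal K$ be the class of all finite $L$-structures $\mathbf A$ such that

1. for every $(a,b,c,d)\in R^{\mathbf A}$ we have $a\ne b$, $c\ne d$ and $(c,d,a,b)\in R^{\mathbf A}$;
2. for every pair of distinct vertices $a,b$ we have $(a,b,a,b),(a,b,b,a)\in R^{\mathbf A}$;
3. whenever $(a,b,c,d)$ and $(c,d,e,f)$ are in $R^{\mathbf A}$, then $(a,b,e,f)\in R^{\mathbf A}$.

Condition 1 gives symmetry, condition 3 transitivity. Condition 2 gives reflexivity and says that the order inside a pair is irrelevant: if $(a,b,c,d)\in R^{\mathbf A}$, then from $(b,a,a,b)\in R^{\mathbf A}$ and condition 3 we get $(b,a,c,d)\in R^{\mathbf A}$. So $R^{\mathbf A}$ is the same thing as an equivalence relation $\sim$ on the 2-element subsets of $A$, with $(a,b,c,d)\in R^{\mathbf A}$ if and only if $a\ne b$, $c\ne d$ and $\{a,b\}\sim\{c,d\}$.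

*Example.* On one vertex there is one structure, with $R$ empty. On two vertices there is also only one structure up to isomorphism, because there is a single pair; moreover any bijection between two two-vertex members of $\mathcal K$ is an isomorphism. On three vertices there are three pairs, and up to isomorphism three structures: all pairs equivalent, exactly two equivalent, none equivalent.

An **embedding** $f\colon\mathbf A\to\mathbf B$ is an injective map $A\to B$ that preserves and reflects $R$: $(a,b,c,d)\in R^{\mathbf A}$ if and only if $(f(a),f(b),f(c),f(d))\in R^{\mathbf B}$. The set of all of them is $\mathrm{Emb}(\mathbf A,\mathbf B)$. We use as known that $\mathcal K$ is a Fraïssé class. Its limit $\mathbf M$ is a countable structure whose finite substructures are, up to isomorphism, exactly the members of $\mathcal K$, and which is **homogeneous**: every isomorphism between finite substructures of $\mathbf M$ extends to an automorphism of $\mathbf M$.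

**Labels.** Since $\mathcal K$ has arbitrarily large members, $\mathbf M$ is infinite, and we take its vertex set to be $\omega$. Since $\mathcal K$ contains structures with arbitrarily many pairwise inequivalent pairs, $\mathbf M$ has infinitely many classes. Number the classes bijectively by $\omega$, and let $\ell(x,y)=\ell(y,x)\in\omega$ be the number of the class of $\{x,y\}$, for $x\ne y$. Thus
$$(a,b,c,d)\in R^{\mathbf M}\iff a\ne b,\ c\ne d,\ \ell(a,b)=\ell(c,d),$$
and every $k\in\omega$ is a value of $\ell$. Both numberings, of vertices and of classes, are arbitrary and are now fixed for good.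

Everything we need about $\mathbf M$ is in the next two lemmas.

**Lemma 4 (extension property).** For every finite $F\subset\omega$ and every $g\colon F\to\omega$ there is $z\in\omega\setminus F$ with $\ell(z,x)=g(x)$ for all $x\in F$.

*Proof.* If $F=\emptyset$, any $z$ works. Let $F\neq\emptyset$. The structure $\mathbf M$ records only equality of labels, so to force $z$ to have the label $g(x)$ at $x$ we need a pair in sight that already has this label. For each $x\in F$ choose a pair $\{c_x,d_x\}$ with $\ell(c_x,d_x)=g(x)$. Put $F'=F\cup\bigcup_{x\in F}\{c_x,d_x\}$, and extend $g$ to $F'$ arbitrarily with values in $g(F)$.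

Let $\mathbf C$ have vertex set $F'\cup\{*\}$. Give each pair inside $F'$ its label $\ell$, give $\{*,x\}$ the label $g(x)$ for $x\in F'$, and let two pairs be equivalent when their labels are equal. Then $\mathbf C\in\mathcal K$, and $\mathbf C$ induces on $F'$ the same structure as $\mathbf M$ does. So there is an embedding $h\colon\mathbf C\to\mathbf M$, and $h|_{F'}$ is an isomorphism between two finite substructures of $\mathbf M$. By homogeneity there is an automorphism $\sigma$ of $\mathbf M$ with $\sigma h|_{F'}=\mathrm{id}$. Put $z=\sigma(h(*))$. As $\sigma h$ is injective and fixes $F'$ pointwise, $z\notin F'$. For $x\in F$ the pairs $\{*,x\}$ and $\{c_x,d_x\}$ have the same label in $\mathbf C$, so $\{z,x\}\sim\{c_x,d_x\}$ in $\mathbf M$, that is, $\ell(z,x)=g(x)$. $\square$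

**Lemma 5 (embeddings rename labels).** If $f\colon\mathbf M\to\mathbf M$ is an embedding, there is an injection $\varphi\colon\omega\to\omega$ with $\ell(f(x),f(y))=\varphi(\ell(x,y))$ for all $x\ne y$.

*Proof.* As $f$ preserves and reflects $R$, we have $\ell(x,y)=\ell(x',y')$ if and only if $\ell(f(x),f(y))=\ell(f(x'),f(y'))$. The forward direction says that $\varphi$ is well defined; it is defined on all of $\omega$ because every $k$ is a value of $\ell$. The backward direction says that $\varphi$ is injective. $\square$

Conversely, an injective map $f\colon\omega\to\omega$ for which some injection $\varphi$ satisfies $\ell(f(x),f(y))=\varphi(\ell(x,y))$ is an embedding $\mathbf M\to\mathbf M$.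

It is worth comparing $\mathbf M$ with the universal homogeneous $\omega$-edge-labeled graph $\mathbf R^2_\omega$, in which the labels themselves are part of the structure. The paper named above deals with $\mathbf R^u_\omega$, and we are told as a known fact that no 2-vertex substructure has finite big Ramsey degree in $\mathbf R^2_\omega$, and that $\mathbf M$ is the reduct of $\mathbf R^2_\omega$ that records only which pairs have equal labels. An embedding of $\mathbf R^2_\omega$ must keep each label. An embedding of $\mathbf M$ may rename all of them by $\varphi$. This is the freedom of the adversary.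

## 3. Copies and big Ramsey degrees

For structures $\mathbf A,\mathbf B,\mathbf C$ and $\ell\le k<\omega$ we write $\mathbf C\longrightarrow(\mathbf B)^{\mathbf A}_{k,\ell}$ if for every colouring $\chi\colon\mathrm{Emb}(\mathbf A,\mathbf C)\to\{1,\dots,k\}$ there is an embedding $f\colon\mathbf B\to\mathbf C$ such that $\chi$ takes at most $\ell$ distinct values on $\mathrm{Emb}(\mathbf A,f(\mathbf B))$. (Here, and only here, $\ell$ is a number and not the labelling.) For a countably infinite $\mathbf B$ and a finite substructure $\mathbf A$ of $\mathbf B$, the **big Ramsey degree** of $\mathbf A$ in $\mathbf B$ is the least $D\in\omega$, if it exists, such that $\mathbf B\longrightarrow(\mathbf B)^{\mathbf A}_{k,D}$ for every $k\in\omega$. The structure $\mathbf B$ has **finite big Ramsey degrees** if this $D$ exists for every finite substructure $\mathbf A$. Note the order of quantifiers: $D$ must work for all numbers $k$ of colours.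

*Example.* Let $\mathbf B$ be $\omega$ with no relations and $\mathbf A=\{0,1\}$. Embeddings of $\mathbf A$ are ordered pairs of distinct numbers, and copies of $\mathbf B$ are infinite subsets. The degree is $2$. It is at least $2$: colour $e$ by whether $e(0)<e(1)$; both colours occur on every infinite set. It is at most $2$: given $\chi$, colour each $x<y$ by the two values of $\chi$ at $(x,y)$ and $(y,x)$, and use Ramsey's theorem to get an infinite set on which this is constant. The lower bound used a numbering of the vertices which the structure does not see. We shall do the same, with two numberings.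

We shall use **Ramsey's theorem** in this form: if $H$ is an infinite set, $r\ge 1$, and the set $[H]^r$ of $r$-element subsets of $H$ is coloured with finitely many colours, there is an infinite $H'\subset H$ such that $[H']^r$ has one colour.

## 4. One vertex: the degree is one

Here the adversary wins. All one-vertex substructures are isomorphic, so a colouring of $\mathrm{Emb}(\mathbf A,\mathbf M)$ with $|A|=1$ is a colouring $c\colon\omega\to\{1,\dots,k\}$ of the vertices, with $k\ge1$. Degree $0$ is impossible, since every copy has vertices. We construct a copy with all vertices of one colour.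

Call a pair $(F,g)$ with $F\subset\omega$ finite and $g\colon F\to\omega$ a **type**. It is **realized** by $z$ if $z\notin F$ and $\ell(z,x)=g(x)$ for $x\in F$. Lemma 4 says that every type is realized. Write $(F',g')\supseteq(F,g)$ if $F'\supseteq F$ and $g'$ extends $g$; then whatever realizes $(F',g')$ also realizes $(F,g)$.

**Step 1: find a colour that is available everywhere above some type.** We claim that there are a colour $i$ and a type $(F,g)$ such that every type $(F',g')\supseteq(F,g)$ is realized by a vertex of colour $i$. Suppose not. Then for every colour $i$, every type can be extended to a type that is not realized in colour $i$. Start from $(\emptyset,\emptyset)$, extend to a type not realized in colour $1$, extend that to a type not realized in colour $2$, and so on. A type that is not realized in colour $i$ has no extension realized in colour $i$. So after $k$ steps we have a type that is not realized in any colour, against Lemma 4.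

**Step 2: build the copy above that type.** Fix such $i$ and $(F,g)$. We define $f(0),f(1),\dots$ and an injection $\varphi$ recursively, with all $f(n)\notin F$. Suppose that $f(0),\dots,f(n-1)\notin F$ are distinct and that $\varphi$ is an injection defined on the finite set of labels of pairs below $n$. Extend $\varphi$ injectively to the labels $\ell(n,m)$, $m<n$. Consider the type on $F\cup\{f(0),\dots,f(n-1)\}$ that extends $g$ and has the value $\varphi(\ell(n,m))$ at $f(m)$. It is well defined, as the $f(m)$ are distinct and outside $F$. By the choice of $i$ and $(F,g)$ it is realized by a vertex of colour $i$; let $f(n)$ be such a vertex. Then $f(n)\notin F\cup\{f(0),\dots,f(n-1)\}$ and $\ell(f(n),f(m))=\varphi(\ell(n,m))$ for $m<n$.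

In the end $f$ is injective, $\varphi$ is an injection defined on all labels, and $\ell(f(x),f(y))=\varphi(\ell(x,y))$. So $f$ is an embedding $\mathbf M\to\mathbf M$, and its image has only colour $i$. Hence single vertices have big Ramsey degree $1$. Theorem 2 now follows once Theorem 1 is proved.

## 5. Two vertices: what a renaming can destroy, and what it cannot

Let $|A|=2$. The first quantity that one would use to colour a pair is its label. This fails completely.

**Remark 6.** Let $c\colon\omega\to\{1,\dots,k\}$ and colour the pair $\{x,y\}$ by $c(\ell(x,y))$. Then some copy of $\mathbf M$ has pairs of one colour only.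

*Proof.* Choose a colour $i$ with $c^{-1}(i)$ infinite, and an injection $\varphi\colon\omega\to c^{-1}(i)$. With Lemma 4 choose recursively $f(n)\notin\{f(0),\dots,f(n-1)\}$ such that $\ell(f(n),f(m))=\varphi(\ell(n,m))$ for all $m<n$. Then $f$ is an embedding, and all labels in the copy lie in $c^{-1}(i)$. $\square$

The Remark also carries a warning. The function $\ell$ takes infinitely many values on every copy, and still no finite colouring computed from $\ell$ alone leaves more than one colour on every copy. So a function that is merely unbounded on every copy is not enough. We want a function that attains each prescribed value.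

What does a copy retain, then? The adversary chooses $\varphi$ and $f$, but both vertices and labels are natural numbers, and we may compare the two. Colour $\{x,y\}$ by $1$ if $\ell(x,y)<\min(x,y)$ and by $2$ otherwise. Let $f$ be an embedding with its $\varphi$.

* Colour $2$ occurs in the copy. Fix $x$. By Lemma 4 the labels $\ell(x,y)$ take all values as $y$ varies, so $\varphi(\ell(x,y))=\ell(f(x),f(y))$ is unbounded, and some $y$ gives $\ell(f(x),f(y))\ge f(x)\ge\min(f(x),f(y))$.
* Colour $1$ occurs in the copy. Fix a label $k_0$. By Lemma 4 choose successively distinct $z_0,z_1,\dots$ with $\ell(z_m,z_n)=k_0$ for all $m<n$. All pairs of the vertices $f(z_n)$ have the same label $\varphi(k_0)$, and infinitely many of the numbers $f(z_n)$ exceed $\varphi(k_0)$. Two such vertices give colour $1$.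

So pairs already have degree at least $2$, if the degree exists. Two features of this small argument will be used again. First, for any finitely many vertices of the copy there is a label of the copy that exceeds all of them as a number. Second, for any label of the copy there is an infinite set of vertices of the copy all of whose pairs have exactly that label.

## 6. The label as a bound on vertices, and oscillation

The comparison of labels with vertices suggests using the label $T=\ell(x,y)$ of a pair as a bound on vertices: look at the vertices $m<T$ and at the labels that $x$ and $y$ have towards them. For $T,x\in\omega$ put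
$$J_T(x)=\{\ell(m,x): m<T,\ m\ne x\}.$$
This is a set of labels, and $|J_T(x)|\le T$. For example, $J_3(7)=\{\ell(0,7),\ell(1,7),\ell(2,7)\}$ and $J_3(1)=\{\ell(0,1),\ell(2,1)\}$.

Suppose that the adversary has chosen $f$ and $\varphi$. We pick vertices $u_1,\dots,u_j$ and a label $k_0$ such that $T=\varphi(k_0)$ exceeds all $f(u_i)$. Then, for every $z$ other than the $u_i$, the set $J_T(f(z))$ contains the labels $\ell(f(u_i),f(z))=\varphi(\ell(u_i,z))$. These we can steer through the choice of $z$. But $J_T(f(z))$ also contains labels towards vertices $m<T$ outside our control, for instance vertices outside the copy. About this noise we know just one thing: there are at most $T$ elements in all, and $T$ was fixed before $z$ was chosen.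

So we have sets of bounded size in which some elements are prescribed and the rest is noise. We need a number attached to two such sets which the noise cannot spoil. The size of the symmetric difference will not do under such hypotheses. Take $s_n=2n$ and, for every $j$-element set $a\subset\omega$, let $J_a=\bigcup_{n\in a}\{2n,2n+1\}$. Then $s_n\in J_a$ for $n\in a$ and $|J_a|=2j$, but $|J_a\triangle J_b|=2|a\triangle b|$ with $|a\triangle b|$ even, so the size is always a multiple of $4$. In this example each prescribed element brings along a cluster. A quantity that does not notice the size of clusters is the following.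

**Definition (oscillation).** For finite $J,J'\subset\omega$ let $\operatorname{osc}(J,J')$ be the number of pairs of consecutive elements of $J\triangle J'$, in increasing order, such that one lies in $J\setminus J'$ and the other in $J'\setminus J$.

*Example.* Let $J=\{1,4,5,9\}$ and $J'=\{2,4,7,8\}$. Then $J\triangle J'=\{1,2,5,7,8,9\}$. Write $\mathtt a$ for an element of $J\setminus J'$ and $\mathtt b$ for an element of $J'\setminus J$; in increasing order we read $\mathtt{ababba}$, with four changes of letter. So $\operatorname{osc}(J,J')=4$. The common element $4$ plays no part.

**The colouring of pairs.** For $x\ne y$ put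
$$o(x,y)=\operatorname{osc}\bigl(J_T(x),J_T(y)\bigr),\qquad\text{where } T=\ell(x,y).$$

The uniform bound is essential. If $J_a=\{s_0,\dots,s_{\max a}\}$ for all $a$, then any two of these sets are comparable under inclusion, and their oscillation is always $0$, although $J_a$ contains all $s_n$ with $n\in a$. This is why we shall look at many vertices whose pairs all have one and the same label $T$.

## 7. Prescribed elements survive bounded noise

**Lemma 7.** Let $j\ge 1$, $T\in\omega$, let $s_0<s_1<\cdots$ be natural numbers, and for every $a\in[\omega]^j$ let $J_a\subset\omega$ be such that $|J_a|\le T$ and $s_n\in J_a$ for all $n\in a$. Then for every $N$ with $1\le N\le 2j-1$ there are disjoint $a,b\in[\omega]^j$ with $\operatorname{osc}(J_a,J_b)=N$.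

To see what has to be done, take $j=1$, write $J_n$ for $J_{\{n\}}$, and let $J_n=\{s_n,s_{n+5}\}$. Without care we may get $\operatorname{osc}(J_0,J_3)=3$, since $s_0<s_3<s_5<s_8$ reads $\mathtt{abab}$. If we use only multiples of $10$ as indices, the noise $s_{n+5}$ of $J_n$ stays close to $s_n$, in the sense that it lies below the next usable $s_{n+10}$, and any two of these sets have oscillation $1$. In general we pass with Ramsey's theorem to an infinite set of indices for which the noise of $J_a$ sits close to the prescribed elements, except for a part at the very bottom that does not depend on $a$.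

*Proof of Lemma 7.*

**Step 1: find indices such that $J_a$ avoids every interval whose indices avoid $a$.** For $B=\{b_0<\dots<b_{j+1}\}\in[\omega]^{j+2}$ and $0\le i\le j$ remove the two neighbours $b_i,b_{i+1}$ from $B$; this leaves a $j$-element set. Let
$$\gamma_i(B)=0\ \text{ if }\ J_{B\setminus\{b_i,b_{i+1}\}}\cap[s_{b_i},s_{b_{i+1}}]=\emptyset,\qquad \gamma_i(B)=1\ \text{ otherwise.}$$
The map $B\mapsto(\gamma_0(B),\dots,\gamma_j(B))$ has at most $2^{j+1}$ values. By Ramsey's theorem there is an infinite $H_0\subset\omega$ such that this vector is constant on $[H_0]^{j+2}$.

The constant vector is $0$. Suppose that its $i$-th coordinate is $1$. Choose in $H_0$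
$$a_1<\dots<a_i<d_0<e_0<d_1<e_1<\dots<d_T<e_T<a_{i+1}<\dots<a_j$$
and let $a=\{a_1,\dots,a_j\}$. For each $r\le T$ the set $B=a\cup\{d_r,e_r\}$ has exactly $i$ elements below $d_r$, so $b_i=d_r$ and $b_{i+1}=e_r$. From $\gamma_i(B)=1$ we get that $J_a$ meets $[s_{d_r},s_{e_r}]$. These are $T+1$ pairwise disjoint intervals, all met by the one set $J_a$, which contradicts $|J_a|\le T$.

So all coordinates are $0$. If $a\in[H_0]^j$ and $d<e$ in $H_0$ satisfy $a\cap[d,e]=\emptyset$, then $d,e$ are neighbours in $a\cup\{d,e\}$, which has $j+2$ elements. Hence:
$$\text{if } a\in[H_0]^j,\ d<e \text{ are in } H_0 \text{ and } a\cap[d,e]=\emptyset,\ \text{ then } J_a\cap[s_d,s_e]=\emptyset.\tag{1}$$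

**Step 2: make the sets equal at the bottom.** Statement (1) says nothing about elements of $J_a$ below all the usable $s_d$. Let $h=\min H_0$. The set $J_a\cap[0,s_h)$ is one of the $2^{s_h}$ subsets of $[0,s_h)$. By Ramsey's theorem, applied to $j$-element subsets of $H_0\setminus\{h\}$, there are an infinite $H\subset H_0\setminus\{h\}$ and a set $C$ with
$$J_a\cap[0,s_h)=C\quad\text{for all } a\in[H]^j.\tag{2}$$

**Step 3: choose $a$ and $b$ according to a word.** We want to read a prescribed pattern of letters, so we first need a pattern with the right number of changes. There is a word $w_1\dots w_{2j}$ with $j$ letters $\mathtt a$, $j$ letters $\mathtt b$, and exactly $N$ changes of letter. Indeed, take $N+1$ alternating runs, beginning with a run of $\mathtt a$'s. There are $\lceil\frac{N+1}2\rceil$ runs of $\mathtt a$'s and $\lfloor\frac{N+1}2\rfloor$ runs of $\mathtt b$'s. Since $2\le N+1\le 2j$, both numbers are between $1$ and $j$, so $j$ letters of each kind can be distributed over the runs with no run empty.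

Choose in $H$
$$q_0<x_1<q_1<x_2<q_2<\dots<x_{2j}<q_{2j},$$
and put $a=\{x_i:w_i=\mathtt a\}$, $b=\{x_i:w_i=\mathtt b\}$. These are disjoint sets in $[H]^j$. The $q_i$ are separators: they belong to neither set. Let $I_i=[s_{q_{i-1}},s_{q_i}]$ for $1\le i\le 2j$.

**Step 4: locate $J_a\triangle J_b$ and read off the oscillation.** We go through $\omega$ from left to right.

* Below $s_h$ the sets $J_a$ and $J_b$ coincide, by (2). On $[s_h,s_{q_0}]$ both are empty, by (1) with $d=h$ and $e=q_0$. On $[s_{q_{2j}},\infty)$ both are empty, by (1) with $d=q_{2j}$ and arbitrarily large $e\in H$.
* Consider $I_i$. The only element of $a\cup b$ in $[q_{i-1},q_i]$ is $x_i$. If $w_i=\mathtt a$, then $b\cap[q_{i-1},q_i]=\emptyset$, so $J_b\cap I_i=\emptyset$ by (1), while $s_{x_i}\in J_a$ lies in the interior of $I_i$. If $w_i=\mathtt b$, then in the same way $J_a\cap I_i=\emptyset$, while $s_{x_i}\in J_b$ lies in the interior of $I_i$.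
* Neighbouring intervals $I_i$ and $I_{i+1}$ share the endpoint $s_{q_i}$. If $w_i\ne w_{i+1}$, the previous item, applied to $I_i$ and to $I_{i+1}$, shows that $s_{q_i}$ lies in neither $J_a$ nor $J_b$. If $w_i=w_{i+1}$, the endpoint may lie in one of the sets, but it then has the letter common to both intervals.

So $J_a\triangle J_b\subset\bigcup_i I_i$. Its part in $I_i$ is nonempty already in the interior of $I_i$, and it lies entirely in $J_a\setminus J_b$ if $w_i=\mathtt a$ and entirely in $J_b\setminus J_a$ if $w_i=\mathtt b$. Reading $J_a\triangle J_b$ in increasing order, with the letter $\mathtt a$ for elements of $J_a\setminus J_b$ and $\mathtt b$ for elements of $J_b\setminus J_a$, we therefore see the word $w$ with each letter possibly repeated several times. Repetition creates no new change of letter. Hence $\operatorname{osc}(J_a,J_b)$ is the number of changes of letter in $w$, which is $N$. $\square$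

## 8. All values of $o$ occur on every copy: proof of Theorems 1 and 2

**Step 1: every copy contains pairs of every oscillation $N\ge 1$.** We claim: for every embedding $f\colon\mathbf M\to\mathbf M$ and every $N\ge1$ there are $z\ne z'$ in $\omega$ with $o(f(z),f(z'))=N$.

Let $\varphi$ be the injection of Lemma 5. The choices are made in the following order.

* Choose $j\ge 1$ with $2j-1\ge N$, and distinct vertices $u_1,\dots,u_j$.
* As $\varphi$ is injective, its values are unbounded. Choose $k_0$ with
$$T:=\varphi(k_0)>\max_i f(u_i).$$
* For the same reason there are $\kappa_0<\kappa_1<\cdots$ such that $s_n:=\varphi(\kappa_n)$ is strictly increasing in $n$.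
* Go through an enumeration of $[\omega]^j$. For each $a=\{a_1<\dots<a_j\}$ use Lemma 4, with $F$ the finite set that consists of the $u_i$ and all previously chosen $z_b$, to get a vertex $z_a\notin F$ with
$$\ell(u_i,z_a)=\kappa_{a_i}\ (1\le i\le j),\qquad \ell(z_b,z_a)=k_0\ \text{ for all previously chosen } z_b.$$

For $a\ne b$ we get $\ell(f(z_a),f(z_b))=\varphi(k_0)=T$. So with $J_a:=J_T(f(z_a))$ we have
$$o(f(z_a),f(z_b))=\operatorname{osc}(J_a,J_b)\quad\text{for all } a\ne b.$$
We check the hypotheses of Lemma 7. First, $|J_a|\le T$, and $T$ does not depend on $a$. Second, $f(u_i)<T$ and $f(u_i)\ne f(z_a)$, so $m=f(u_i)$ is one of the vertices used in the definition of $J_T(f(z_a))$, and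
$$s_{a_i}=\varphi(\kappa_{a_i})=\varphi(\ell(u_i,z_a))=\ell(f(u_i),f(z_a))\in J_a .$$
Lemma 7 gives disjoint, hence different, $a,b\in[\omega]^j$ with $\operatorname{osc}(J_a,J_b)=N$. Put $z=z_a$ and $z'=z_b$.

**Step 2: pass from pairs to $\mathbf A$.** Let $\mathbf A$ be a finite substructure of $\mathbf M$ with $|A|\ge2$, and fix $\alpha\ne\beta$ in $A$. Define
$$\chi(e)=\max\bigl(1,\,o(e(\alpha),e(\beta))\bigr)\qquad\text{for } e\in\mathrm{Emb}(\mathbf A,\mathbf M).$$
The maximum only turns the value $0$ into $1$. Let $f\colon\mathbf M\to\mathbf M$ be an embedding, let $N\ge1$, and take $z,z'$ from Step 1. The map $\alpha\mapsto z$, $\beta\mapsto z'$ is an isomorphism between two-vertex substructures of $\mathbf M$, because any bijection between two-vertex members of $\mathcal K$ is one. By homogeneity it extends to an automorphism of $\mathbf M$. Let $e'\colon\mathbf A\to\mathbf M$ be the restriction of this automorphism to $A$; it is an embedding. Then $f\circ e'\in\mathrm{Emb}(\mathbf A,f(\mathbf M))$ and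
$$\chi(f\circ e')=\max\bigl(1,o(f(z),f(z'))\bigr)=N.$$
So every $N\ge1$ is attained on every copy.

**Step 3: pass to finitely many colours.** Let $D\in\omega$. The colouring $e\mapsto1+(\chi(e)\bmod(D+1))$ of $\mathrm{Emb}(\mathbf A,\mathbf M)$ uses the colours $1,\dots,D+1$. Each residue modulo $D+1$ contains some $N\ge1$, so by Step 2 all $D+1$ colours appear on every copy. Hence $\mathbf M\not\longrightarrow(\mathbf M)^{\mathbf A}_{D+1,D}$. As $D$ was arbitrary, $\mathbf A$ has no big Ramsey degree in $\mathbf M$, and $\mathbf M$ does not have finite big Ramsey degrees. This proves Theorem 1. $\blacksquare$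

Theorem 2 follows: substructures with at least two vertices have no big Ramsey degree by Theorem 1, and single vertices have degree $1$ by Section 4. $\blacksquare$

It is instructive to go back over the order of the choices. The adversary plays first, with $f$ and $\varphi$. The reference vertices $u_i$ come next. Only then do we fix $T$, as a label of the copy beyond the numbers $f(u_i)$, and only after $T$ is fixed do we produce infinitely many $z_a$. All this serves the hypothesis that $|J_a|\le T$ with one $T$ for all $a$.

By contrast with Theorem 1, we are told as a known fact that $\mathcal K$ has a precompact Ramsey expansion, obtained by fixing a linear ordering of the vertices and a linear ordering of the classes, and hence finite small Ramsey degrees. This is not used in the proof.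

## 9. Equivalence relations on $u$-element sets: proof of Theorem 3

Fix $u\ge2$. Let $\mathcal K_u$ be the class of finite structures with one $2u$-ary relation that encodes, as in the case $u=2$, an equivalence relation on $u$-element subsets: the relation holds for $(x_1,\dots,x_u,y_1,\dots,y_u)$ exactly when the $x_i$ are distinct, the $y_i$ are distinct, and $\{x_1,\dots,x_u\}\sim\{y_1,\dots,y_u\}$. The plan is to freeze $u-2$ vertices and to repeat Section 8 with the remaining two.

**Step 1: the limit $\mathbf M_u$ exists.** The class $\mathcal K_u$ is hereditary, and it has only countably many members up to isomorphism, as the language is finite. For amalgamation, let $\mathbf A$ be a substructure of $\mathbf B$ and of $\mathbf C$ with $B\cap C=A$. Each class of $\mathbf A$ is contained in exactly one class of $\mathbf B$, and different classes of $\mathbf A$ lie in different classes of $\mathbf B$; the same holds for $\mathbf C$. So the set of classes of $\mathbf A$ maps injectively into those of $\mathbf B$ and of $\mathbf C$. Glue the two sets of classes along the images of the classes of $\mathbf A$. Since both maps are injective, no two classes of $\mathbf B$ are identified with each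 other, and no two classes of $\mathbf C$ are. Each $u$-subset of $B$ or of $C$ gets its class; a set contained in both is contained in $A$, and its two classes have been identified. Each $u$-subset of $B\cup C$ contained in neither $B$ nor $C$ gets its own new class. The result is in $\mathcal K_u$, contains $\mathbf B$ and $\mathbf C$ as substructures, and has vertex set $B\cup C$, so the amalgamation is strong. The case $A=\emptyset$ gives joint embedding. Hence $\mathcal K_u$ is a Fraïssé class. Let $\mathbf M_u$ be its limit. It is infinite and has infinitely many classes, because $\mathcal K_u$ has arbitrarily large members and members with arbitrarily many classes. Take the vertex set to be $\omega$, and number the classes bijectively by $\omega$. This gives $\ell\colon[\omega]^u\to\omega$, and every $k\in\omega$ is a value of $\ell$.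

**Step 2: the analogues of Lemmas 4 and 5.** We need the extension property and the renaming of labels.

*Extension.* For every finite $F\subset\omega$ and $g\colon[F]^{u-1}\to\omega$ there is $z\notin F$ with $\ell(Y\cup\{z\})=g(Y)$ for all $Y\in[F]^{u-1}$. If $[F]^{u-1}=\emptyset$, any $z\notin F$ works. Otherwise choose for each value $k$ of $g$ a $u$-set with label $k$, let $F'$ be the union of $F$ and these $u$-sets, and extend $g$ to $[F']^{u-1}$ with values in the range of the original $g$. Let $\mathbf C$ have vertex set $F'\cup\{*\}$, with label $\ell(X)$ on $X\in[F']^u$ and label $g(Y)$ on $Y\cup\{*\}$ for $Y\in[F']^{u-1}$, where sets with equal labels are equivalent. Then $\mathbf C\in\mathcal K_u$, and it induces on $F'$ the same structure as $\mathbf M_u$. Take an embedding $h\colon\mathbf C\to\mathbf M_u$ and, by homogeneity, an automorphism $\sigma$ with $\sigma h|_{F'}=\mathrm{id}$, and put $z=\sigma(h(*))$. Then $z\notin F'$. For $Y\in[F]^{u-1}$ the set $Y\cup\{z\}$ is equivalent to the chosen $u$-set with label $g(Y)$, so $\ell(Y\cup\{z\})=g(Y)$.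

*Renaming.* Every embedding $f\colon\mathbf M_u\to\mathbf M_u$ has an injection $\varphi\colon\omega\to\omega$ with $\ell(f[X])=\varphi(\ell(X))$ for all $X\in[\omega]^u$. As before, $f$ preserves and reflects equality of labels, and every $k$ is a label.

**Step 3: the colouring.** Let $\mathbf A$ be a finite substructure of $\mathbf M_u$ with $|A|\ge u$, and fix distinct $\alpha_1,\dots,\alpha_{u-2},\alpha,\beta\in A$. For a set $P$ of $u-2$ vertices, $v\notin P$ and $T\in\omega$ put
$$J^P_T(v)=\{\ell(P\cup\{m,v\}): m<T,\ m\notin P\cup\{v\}\},$$
so that $|J^P_T(v)|\le T$. For $e\in\mathrm{Emb}(\mathbf A,\mathbf M_u)$ let $P=\{e(\alpha_1),\dots,e(\alpha_{u-2})\}$, $x=e(\alpha)$, $y=e(\beta)$, $T=\ell(P\cup\{x,y\})$, and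
$$\chi(e)=\max\bigl(1,\operatorname{osc}(J^P_T(x),J^P_T(y))\bigr).$$
For $u=2$ we have $P=\emptyset$, and this is the colouring of Section 8.

**Step 4: every value occurs on every copy.** Let $f\colon\mathbf M_u\to\mathbf M_u$ be an embedding with its $\varphi$, let $N\ge1$, and choose $j\ge1$ with $2j-1\ge N$. Fix distinct vertices $p_1,\dots,p_{u-2},u_1,\dots,u_j$ and let $P_0=\{p_1,\dots,p_{u-2}\}$. As $\varphi$ is injective, we may choose $k_0$ with $T:=\varphi(k_0)>\max_i f(u_i)$, and $\kappa_0<\kappa_1<\cdots$ with $s_n:=\varphi(\kappa_n)$ strictly increasing.

Going through an enumeration of $[\omega]^j$, choose for each $a=\{a_1<\dots<a_j\}$ by the extension property a vertex $z_a$, different from all $p_i$, all $u_i$ and all earlier $z_b$, with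
$$\ell(P_0\cup\{u_i,z_a\})=\kappa_{a_i}\ (1\le i\le j),\qquad \ell(P_0\cup\{z_b,z_a\})=k_0\ \text{ for earlier } z_b,$$
and with the remaining prescribed values arbitrary, say $0$. There is no conflict, since the $(u-1)$-sets $P_0\cup\{u_i\}$ and $P_0\cup\{z_b\}$ are all different.

Put $J_a=J^{f[P_0]}_T(f(z_a))$. Then $|J_a|\le T$. Since $f(u_i)<T$ and $f(u_i)\notin f[P_0]\cup\{f(z_a)\}$, we have
$$s_{a_i}=\varphi(\kappa_{a_i})=\ell\bigl(f[P_0]\cup\{f(u_i),f(z_a)\}\bigr)\in J_a.$$
Moreover $\ell(f[P_0]\cup\{f(z_a),f(z_b)\})=\varphi(k_0)=T$ for $a\ne b$. By Lemma 7 there are disjoint $a,b\in[\omega]^j$ with $\operatorname{osc}(J_a,J_b)=N$.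

The map $\alpha_i\mapsto p_i$, $\alpha\mapsto z_a$, $\beta\mapsto z_b$ is an isomorphism between $u$-vertex substructures of $\mathbf M_u$, since each of them has only one $u$-subset. By homogeneity it extends to an automorphism of $\mathbf M_u$; let $e'\colon\mathbf A\to\mathbf M_u$ be its restriction to $A$. For $e=f\circ e'\in\mathrm{Emb}(\mathbf A,f(\mathbf M_u))$ the data of Step 3 are $P=f[P_0]$, $x=f(z_a)$, $y=f(z_b)$, with bound $\ell(P\cup\{x,y\})=T$. So $\chi(e)=\max(1,\operatorname{osc}(J_a,J_b))=N$.

Thus $\chi$ attains every $N\ge1$ on every copy. Reducing modulo $D+1$ as in Step 3 of Section 8, we get $\mathbf M_u\not\longrightarrow(\mathbf M_u)^{\mathbf A}_{D+1,D}$ for every $D$, so $\mathbf A$ has no big Ramsey degree in $\mathbf M_u$. $\blacksquare$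

For $u\ge3$ nothing is claimed here about substructures with fewer than $u$ vertices. For $u=2$ these are the single vertices, apart from the empty structure, and Theorem 2 settles them.
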